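# Lipschitz functions of doubly commuting contractions: a resolvent sandwich and a bound for $\int A X B$

## 1. The resolvent sandwich

Let $\mathcal H$ be a Hilbert space, let $T_1,T_2$ be contractions on $\mathcal H$, and put $X=T_1-T_2$. Let $\mu$ be normalized Lebesgue measure on the circle $\mathbb T$. Take finitely many numbers $c_m$, $m\in\mathbb Z$, and the trigonometric polynomial $g(\zeta)=\sum_m m\,c_m\zeta^m$. For $0\le\tau<1$ consider
$$I(\tau)=\int_{\mathbb T}\bar\zeta\,(1-\tau\bar\zeta T_2)^{-1}\,X\,(1-\tau\bar\zeta T_1)^{-1}\,g(\zeta)\,d\mu(\zeta). \tag{1}$$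
Here $X$ sits between a resolvent of $T_2$ and a resolvent of $T_1$, and the sandwich is averaged against $g$.

Let us compute it. Since $\|\tau\bar\zeta T_i\|\le\tau<1$, both Neumann series converge in norm, uniformly in $\zeta$, so we may integrate term by term:
$$I(\tau)=\sum_{j,k\ge0}\tau^{j+k}\,T_2^jXT_1^k\sum_m m\,c_m\int_{\mathbb T}\zeta^{m-(j+k+1)}\,d\mu(\zeta)=\sum_{j,k\ge0}(j+k+1)\,\tau^{j+k}\,c_{j+k+1}\,T_2^jXT_1^k .$$
This is a finite sum, hence a polynomial in $\tau$. Now use $\int_0^1(j+k+1)\tau^{j+k}\,d\tau=1$, and group the terms by $m=j+k+1$. The sum $\sum_{j+k=m-1}T_2^j(T_1-T_2)T_1^k$ telescopes: it equals $\sum_{j=0}^{m-1}\big(T_2^jT_1^{m-j}-T_2^{j+1}T_1^{m-j-1}\big)=T_1^m-T_2^m$. Therefore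
$$\int_0^1 I(\tau)\,d\tau=\sum_{m\ge1}c_m\,(T_1^m-T_2^m). \tag{2}$$
For instance, if $c_2=1$ is the only nonzero coefficient, then $g(\zeta)=2\zeta^2$, $I(\tau)=2\tau(T_2X+XT_1)$, and the integral is $T_2X+XT_1=T_1^2-T_2^2$.

What is this for? Suppose $f(\zeta)=\sum_m c_m\zeta^m$ on $\mathbb T$. Then $g=-i\,\partial_\theta f$, and if $f$ is Lipschitz with constant $L$, then $|g|\le L$. So (2) rebuilds a difference of functions of operators from a function about which we know only that it is bounded by $L$. Moreover, the frequencies $m\le0$ of $g$ are killed by the integral, because the resolvents contribute only $\bar\zeta^{\,j+k+1}$ with $j+k+1\ge1$. So we may use the full derivative, which is bounded by $L$. We never have to bound its analytic part.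

The purpose of the lecture is to prove Schatten-norm Lipschitz estimates in this way, for functions of two variables applied to pairs of operators.

## 2. Doubly commuting pairs and their functions

**Schatten classes.** For $1\le p<\infty$, $\mathcal S_p=\mathcal S_p(\mathcal H)$ is the set of compact operators whose singular values $s_i$ satisfy $\|Z\|_p:=(\sum s_i^p)^{1/p}<\infty$. We write $\mathcal S_\infty=B(\mathcal H)$ and let $\|\cdot\|_\infty$ be the operator norm. We use the ideal property $\|AZB\|_p\le\|A\|\,\|Z\|_p\,\|B\|$, the equality $\|Z^*\|_p=\|Z\|_p$, Hölder's inequality $|\operatorname{tr}(ZY)|\le\|Z\|_p\|Y\|_{p'}$ with $\frac1p+\frac1{p'}=1$, and the completeness of $\mathcal S_p$. A rank-one operator $\langle\cdot,v\rangle u$ has $\|\cdot\|_p=\|u\|\|v\|$ for every $p$. We also need a converse of Hölder's inequality.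

**Duality fact.** *Let $1\le p<\infty$, let $Z\in B(\mathcal H)$, and suppose $|\operatorname{tr}(ZY)|\le M\|Y\|_{p'}$ for all finite rank $Y$. Then $Z\in\mathcal S_p$ and $\|Z\|_p\le M$.*

*Proof.* Let $Z=W|Z|$ be the polar decomposition. Let $\varepsilon>0$ and let $Q$ be a projection of finite rank $n$ below the spectral projection of $|Z|$ for $[\varepsilon,\infty)$. Put $Y=QW^*$. The range of $Q$ lies in the closure of the range of $|Z|$, so $QW^*W=Q$ and $\operatorname{tr}(ZY)=\operatorname{tr}(|Z|Q)\ge\varepsilon n$, while $\|Y\|_{p'}\le n^{1/p'}$. Hence $\varepsilon n^{1/p}\le M$. So $n$ is bounded, all these spectral projections have finite rank, and $Z$ is compact. Write $Z=\sum_i s_i\langle\cdot,v_i\rangle u_i$ with $s_i>0$ and take $Y=\sum_{i\le n}s_i^{p-1}\langle\cdot,u_i\rangle v_i$. If $p>1$, then $(p-1)p'=p$, and the hypothesis reads $\sum_{i\le n}s_i^p\le M(\sum_{i\le n}s_i^p)^{1/p'}$, that is, $(\sum_{i\le n}s_i^p)^{1/p}\le M$. If $p=1$, it reads $\sum_{i\le n}s_i\le M$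 directly. Let $n$ grow. $\square$

**Definition (doubly commuting pair).** A pair $(T,R)$ of contractions is doubly commuting if $TR=RT$ and $T^*R=RT^*$. Taking adjoints, $T$ then commutes with $R$ and $R^*$, and $R$ commutes with $T$ and $T^*$.

On $\mathcal H_1\otimes\mathcal H_2$ the pair $(A\otimes I,\,I\otimes B)$ is doubly commuting for all contractions $A,B$. On the other hand, if $S$ is the unilateral shift on $\ell^2$, then $(S,S)$ commutes but is not doubly commuting, since $S^*S=I$ and $SS^*\ne I$. The pair $(T,0)$ is doubly commuting for each contraction $T$.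

**Definition (the calculus).** For $m\in\mathbb Z$ put $T^{(m)}=T^m$ if $m\ge0$ and $T^{(m)}=(T^*)^{|m|}$ if $m<0$. We take as known that a doubly commuting pair has a commuting unitary dilation: commuting unitaries $U,V$ on some $\mathcal K\supset\mathcal H$ with $P_{\mathcal H}U^mV^n|_{\mathcal H}=T^{(m)}R^{(n)}$ for all $m,n\in\mathbb Z$. For $f\in C(\mathbb T^2)$ put $f(T,R):=P_{\mathcal H}f(U,V)|_{\mathcal H}$.

Since $\|f(U,V)\|\le\|f\|_\infty$ for commuting unitaries,
$$\|f(T,R)\|\le\|f\|_\infty\qquad(f\in C(\mathbb T^2)). \tag{3}$$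
If $f$ is a trigonometric polynomial, $f(T,R)=\sum_{m,n}\hat f(m,n)T^{(m)}R^{(n)}$, which does not mention the dilation. By (3) and density, $f(T,R)$ is independent of the dilation for every continuous $f$. The same argument (check on trigonometric polynomials, then pass to uniform limits) gives three facts.

- If a subspace reduces both $T$ and $R$, the calculus splits as an orthogonal direct sum along it.
- If $\lambda\in\mathbb T$ and $g(z,w)=f(\lambda z,w)$, then $g(\bar\lambda T,R)=f(T,R)$, because $\hat g(m,n)=\lambda^m\hat f(m,n)$ and $(\bar\lambda T)^{(m)}=\bar\lambda^mT^{(m)}$ for all $m\in\mathbb Z$.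
- If $f$ depends only on $z$, then $f(T,R)$ depends only on $T$.

Be warned that this calculus is not evaluation. With $T=R=0$ only the term $m=n=0$ survives, so $f(0,0)=\hat f(0,0)I$, the mean of $f$ over $\mathbb T^2$.

**Definition (Lipschitz class).** $\operatorname{Lip}(\mathbb T^2)$ is the set of $f:\mathbb T^2\to\mathbb C$ for which there is a finite $K$ with
$$|f(z_1,w_1)-f(z_2,w_2)|\le K\max\{|z_1-z_2|,|w_1-w_2|\}\quad\text{on }\mathbb T^2 ;$$
the least such $K$ is $\|f\|_{\operatorname{Lip}(\mathbb T^2)}$, which we abbreviate to $L$.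

The example that runs through the lecture is $f_0(z,w)=|1-z|$. By the reverse triangle inequality, $\|f_0\|_{\operatorname{Lip}}\le1$.

## 3. The Lipschitz question and three theorems

A contraction $T$ is *strict* if $\|T\|<1$. A result of Peller says: if $1\le p<\infty$, $(T_1,R_1)$ and $(T_2,R_2)$ are pairs of commuting contractions with $T_1-T_2,R_1-R_2\in\mathcal S_p$, and $f$ lies in the analytic subspace $B^1_{\infty,1}(\mathbb T^2)_+$ of the Besov space $B^1_{\infty,1}(\mathbb T^2)$, then $f(T_1,R_1)-f(T_2,R_2)\in\mathcal S_p$ with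
$$\|f(T_1,R_1)-f(T_2,R_2)\|_p\le\text{const}\,\|f\|_{B^1_{\infty,1}(\mathbb T^2)}\max\{\|T_1-T_2\|_p,\|R_1-R_2\|_p\}.$$

We want the Lipschitz norm instead. The problem comes from the paper "Lipschitz Estimates and an application to trace formulae" by Bhattacharyya, Chattopadhyay, Giri and Pradhan, arXiv:2312.08706 (2023).

**Problem.** *Let $1<p<\infty$. Let $(T_1,R_1),(T_2,R_2)$ be doubly commuting pairs of contractions such that (i) $T_2,R_2$ are strict, and (ii) $T_1-T_2,\,R_1-R_2\in\mathcal S_p$. Let $f\in\operatorname{Lip}(\mathbb T^2)$. Is $f(T_1,R_1)-f(T_2,R_2)\in\mathcal S_p$? If so, is there a constant $d_{p,T_2,R_2}>0$, depending only on $p,T_2,R_2$, such that*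
$$\|f(T_1,R_1)-f(T_2,R_2)\|_p\le d_{p,T_2,R_2}\,\|f\|_{\operatorname{Lip}(\mathbb T^2)}\max\{\|T_1-T_2\|_p,\|R_1-R_2\|_p\}$$
*for all such $f,T_1,R_1$?*

Both answers are yes. To state the result, put for a contraction $T$ and $0\le\tau<1$
$$N_T(\tau)=\max\Big\{\Big\|\sum_{j\ge0}\tau^{2j}T^jT^{*j}\Big\|,\Big\|\sum_{j\ge0}\tau^{2j}T^{*j}T^j\Big\|\Big\},\qquad \kappa(T_1,T_2)=\int_0^1\sqrt{N_{T_1}(\tau)N_{T_2}(\tau)}\,d\tau\in[0,\infty],$$
and let
$$K(r)=\int_0^1\frac{d\tau}{\sqrt{(1-\tau^2)(1-r^2\tau^2)}}\qquad(0\le r<1)$$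
be the complete elliptic integral; it increases with $r$, and $K(0)=\pi/2$. The series in $N_T$ converge in norm and are continuous in $\tau$, so $\kappa$ makes sense.

Three examples. For $T=tI$ with $0\le t\le1$, $N_T(\tau)=1/(1-\tau^2t^2)$; in particular $\kappa(I,I)=\int_0^1\frac{d\tau}{1-\tau^2}=\infty$. For the unilateral shift, $S^{*j}S^j=I$ gives $N_S(\tau)=1/(1-\tau^2)$. For $T=\begin{pmatrix}0&1\\0&0\end{pmatrix}$, $T^2=0$ and $N_T(\tau)=1+\tau^2\le 2$, although $\|T\|=1$.

By the triangle inequality $N_T(\tau)\le\sum_j\tau^{2j}\|T\|^{2j}=\frac1{1-\tau^2\|T\|^2}$ and $N_T(\tau)\le\sum_j\|T^j\|^2$. Clearly $N_{T^*}=N_T$. Bounding one factor by $1/(1-\tau^2)$, which is always allowed, and the other by one of these two estimates, and using $\int_0^1\frac{d\tau}{\sqrt{1-\tau^2}}=\frac\pi2$, we get, with $\rho$ the spectral radius,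
$$\kappa(T_1,T_2)\le K(\min\{\|T_1\|,\|T_2\|\})\ \text{ if one }T_i\text{ is strict},\qquad \kappa(T_1,T_2)\le\frac\pi2\Big(\sum_{j\ge0}\|T_2^j\|^2\Big)^{1/2}\ \text{ if }\rho(T_2)<1. \tag{4}$$
The last sum is finite because $\|T_2^j\|^{1/j}\to\rho(T_2)<1$.

**Theorem 1.** *Let $1\le p\le\infty$. Let $(T_1,R_1),(T_2,R_2)$ be doubly commuting pairs of contractions with $T_1-T_2,\,R_1-R_2\in\mathcal S_p$ and $\kappa(T_1,T_2),\kappa(R_1,R_2)<\infty$. Let $f\in\operatorname{Lip}(\mathbb T^2)$. Then $f(T_1,R_1)-f(T_2,R_2)\in\mathcal S_p$ and*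
$$\|f(T_1,R_1)-f(T_2,R_2)\|_p\le2L\big[\kappa(T_1,T_2)\|T_1-T_2\|_p+\kappa(R_1,R_2)\|R_1-R_2\|_p\big]. \tag{5}$$
*In particular, if $T_2,R_2$ are strict contractions, then*
$$\|f(T_1,R_1)-f(T_2,R_2)\|_p\le2\big(K(\|T_2\|)+K(\|R_2\|)\big)\,L\,\max\{\|T_1-T_2\|_p,\|R_1-R_2\|_p\}. \tag{6}$$

So $d=2(K(\|T_2\|)+K(\|R_2\|))$ works in the Problem, for every $p$ at once. By (4), inequality (5) has a finite right side as soon as one of $T_1,T_2$ and one of $R_1,R_2$ is strict, or $\rho(T_2)<1$ and $\rho(R_2)<1$.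

**Theorem 2 (sharp order).** *For $0\le a,b<1$, $1\le p\le\infty$ and $\mathcal H\ne0$, let $D_p(a,b)$ be the best constant valid for all $T_2,R_2$ with $\|T_2\|\le a$, $\|R_2\|\le b$ and all $f,T_1,R_1$ as in the Problem. With $c=\max\{a,b\}$,*
$$\max\Big\{1,\tfrac2\pi\log\tfrac1{1-c}\Big\}\le D_p(a,b)\le2(K(a)+K(b))\le8\log\tfrac4{1-c}.$$

**Theorem 3 (converse).** *Let $1\le p<\infty$.*

*(a) Condition (i) cannot be dropped: there are contractions $T_1,T_2$ on $\ell^2$ with $T_1-T_2\in\mathcal S_p$, and $f\in\operatorname{Lip}(\mathbb T^2)$, with $f(T_1,0)-f(T_2,0)\notin\mathcal S_p$.*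

*(b) Let $T_2$ be a contraction on $\mathcal H\ne0$ and $R_2=0$. A constant $d_{p,T_2,R_2}$ as in the Problem exists if and only if $\rho(T_2)<1$.*

*(c) If $0<\dim\mathcal H<\infty$ and $(T_2,R_2)$ is a doubly commuting pair of contractions, a constant $d_{p,T_2,R_2}$ exists if and only if $\rho(T_2)<1$ and $\rho(R_2)<1$.*

In (b) and (c), "a constant as in the Problem" means that the displayed inequality of the Problem holds for the given $(T_2,R_2)$, without condition (i).

## 4. Monomials, scalar operators, and $|1-z|$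

**Monomials.** Let $f(z,w)=z^m$ with $m\ge1$. Its Lipschitz norm is $m$: it is at most $m$ because $|z_1^m-z_2^m|\le m|z_1-z_2|$, and at least $m$ by comparing nearby points. By telescoping,
$$\|T_1^m-T_2^m\|_p\le\sum_{j+k=m-1}\|T_2^jXT_1^k\|_p\le m\|X\|_p ,$$
so the estimate holds with constant $1$ and with no strictness.

**Scalar operators.** Strictness begins to matter when frequencies are combined. Put $f_0(z,w)=|1-z|$, that is, $2|\sin\frac\theta2|$ at $z=e^{i\theta}$. On $[0,2\pi]$ the $m$-th Fourier coefficient is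
$$\frac1{2\pi}\int_0^{2\pi}\Big[\sin\big(\tfrac12+m\big)\theta+\sin\big(\tfrac12-m\big)\theta\Big]d\theta=\frac1{2\pi}\Big[\frac2{\frac12+m}+\frac2{\frac12-m}\Big]=-\frac4{\pi(4m^2-1)} .$$
These are absolutely summable, so the series represents $f_0$ uniformly, and the calculus may be applied term by term. Hence, for $0\le t\le1$ and every contraction $R$, we have $f_0(tI,R)=u(t)I$ with
$$u(t)=\frac4\pi-\frac8\pi\sum_{m\ge1}\frac{t^m}{4m^2-1},\qquad u(1)=0. \tag{7}$$
Here $u(1)=0$ because (7) at $t=1$ is the Fourier series of $|1-z|$ at $z=1$. For $0\le t<1$ we differentiate and use $\frac m{4m^2-1}\ge\frac1{4m}$: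
$$-u'(t)=\frac8\pi\sum_{m\ge1}\frac{m\,t^{m-1}}{4m^2-1}\ge\frac2\pi\sum_{m\ge1}\frac{t^{m-1}}m\ge\frac2\pi\log\frac1{1-t}. \tag{8}$$
(For $t>0$ the last sum is $\frac1t\log\frac1{1-t}$; for $t=0$ it is $1$.) Since $u$ is continuous on $[0,1]$, integrating (8) gives, for $0<\varepsilon\le1$,
$$u(1-\varepsilon)=\int_{1-\varepsilon}^1(-u'(t))\,dt\ge\frac2\pi\int_0^\varepsilon\log\frac1s\,ds=\frac2\pi\Big(\varepsilon\log\frac1\varepsilon+\varepsilon\Big)\ge\frac2\pi\,\varepsilon\log\frac1\varepsilon . \tag{9}$$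

So already for scalars, $t\mapsto f_0(tI,0)$ is not Lipschitz up to $t=1$: its slope grows at least like a logarithm. Any constant in the Problem must grow as $\|T_2\|\to1$, and (9) is all we shall need for the lower bounds in Theorems 2 and 3.

## 5. Where termwise and pointwise bounds diverge

**Summing monomials.** The first thing to try in one variable is to expand $f=\sum c_mz^m$ and add the monomial bounds. This produces $\sum_m|m||c_m|\,\|X\|_p$. It is useless for $f_0$: there $|m||c_m|=\frac{4|m|}{\pi(4m^2-1)}\ge\frac1{\pi|m|}$ for $m\neq 0$, and the sum is infinite, although $\|f_0\|_{\operatorname{Lip}}\le1$.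

Strictness helps. If $\|T_2\|\le r<1$, telescoping gives $\|T_1^m-T_2^m\|_p\le\sum_{j<m}r^j\|X\|_p\le\frac1{1-r}\|X\|_p$, so we need only $\sum|c_m|$. For a trigonometric polynomial $f$ of one variable with Lipschitz constant $L$, Parseval gives $\sum m^2|c_m|^2\le L^2$, and Cauchy–Schwarz gives $\sum_{m\ge1}|c_m|\le L\big(\sum_{m\ge1} m^{-2}\big)^{1/2}=\frac{\pi}{\sqrt6}L$. So one variable is done, with a constant of order $\frac1{1-r}$.

In two variables, put $f_m(w)=\sum_n\hat f(m,n)w^n$. The terms with $m\ge1$ coming from $T_1-T_2$ are $\sum_{m\ge1}(T_1^m-T_2^m)f_m(R_1)$, and the same argument needs $\sum_{m\ge1}\sup_w|f_m(w)|$. Parseval gives $\sum_m m^2|f_m(w)|^2\le L^2$ for each fixed $w$, but the supremum over $w$ now stands inside the sum. Term by term one reads off $\sup_w|f_m(w)|\le L/m$, and these bounds have a divergent sum. This is where the argument stops.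

**Pointwise norms in the sandwich.** Now try (1), which keeps the frequencies together. Use $|g|\le L$, $\|(1-\tau\bar\zeta T_1)^{-1}\|\le\frac1{1-\tau}$ and $\|(1-\tau\bar\zeta T_2)^{-1}\|\le\frac1{1-\tau r}$. We get
$$\|I(\tau)\|_p\le\frac{L\|X\|_p}{(1-\tau)(1-r\tau)} ,$$
and $\int_0^1\frac{d\tau}{1-\tau}=\infty$. The loss is logarithmic, and it comes from the resolvent of $T_1$. For $T_1=I$ its norm is $1/|1-\tau\bar\zeta|$, which is $\frac1{1-\tau}$ at the single point $\zeta=1$; but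
$$\int_{\mathbb T}\frac{d\mu(\zeta)}{|1-\tau\bar\zeta|^2}=\sum_{k\ge0}\tau^{2k}=\frac1{1-\tau^2},$$
so its root mean square over the circle is only $(1-\tau^2)^{-1/2}$, which *is* integrable in $\tau$. For scalars $T_i=t_i$, Cauchy–Schwarz in $\zeta$ gives $|I(\tau)|\le L|X|\,(1-\tau^2t_1^2)^{-1/2}(1-\tau^2t_2^2)^{-1/2}$, whose integral over $\tau$ is at most $L|X|K(|t_2|)$ if $|t_2|<1$. This is the bound we want.

So we need Cauchy–Schwarz in $\zeta$ for operator integrals $\int A(\zeta)XB(\zeta)\,d\mu$, measured in $\|\cdot\|_p$.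

## 6. Cauchy–Schwarz for $\int A X B$ in Schatten norms

**Lemma.** *Let $A,B:\mathbb T\to B(\mathcal H)$ be norm-continuous and $\Phi(X)=\int_{\mathbb T}A(\zeta)XB(\zeta)\,d\mu(\zeta)$. Put*
$$\alpha=\max\Big\{\Big\|\int AA^*\Big\|,\Big\|\int A^*A\Big\|\Big\},\qquad\beta=\max\Big\{\Big\|\int BB^*\Big\|,\Big\|\int B^*B\Big\|\Big\},$$
*the integrals being with respect to $\mu$. Then for all $1\le p\le\infty$*
$$\|\Phi(X)\|_p\le\sqrt{\alpha\beta}\,\|X\|_p . \tag{10}$$

*Proof.* Let $M=\sqrt{\alpha\beta}$. We do the two endpoints by Cauchy–Schwarz and interpolate.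

**The case $p=\infty$** uses $\int B^*B$ and $\int AA^*$. For $x,y\in\mathcal H$,
$$|\langle\Phi(X)x,y\rangle|=\Big|\int\langle XBx,A^*y\rangle\,d\mu\Big|\le\|X\|\int\|Bx\|\|A^*y\|\,d\mu\le\|X\|\Big\langle\int B^*B\,x,x\Big\rangle^{1/2}\Big\langle\int AA^*\,y,y\Big\rangle^{1/2},$$
which is at most $M\|X\|\|x\|\|y\|$.

**The case $p=1$** uses the other two integrals. If $X=\langle\cdot,v\rangle u$, then $AXB=\langle\cdot,B^*v\rangle Au$, which depends continuously on $\zeta$ in $\mathcal S_1$ and has trace norm $\|Au\|\|B^*v\|$. Hence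
$$\|\Phi(X)\|_1\le\int\|Au\|\|B^*v\|\,d\mu\le\Big\langle\int A^*A\,u,u\Big\rangle^{1/2}\Big\langle\int BB^*\,v,v\Big\rangle^{1/2}\le M\|u\|\|v\|.$$
A general $X\in\mathcal S_1$ has a singular value decomposition $X=\sum s_i\langle\cdot,v_i\rangle u_i$, convergent in $\mathcal S_1$, hence in operator norm. By the case $p=\infty$, $\Phi(X)=\sum s_i\Phi(\langle\cdot,v_i\rangle u_i)$ in operator norm. This series converges absolutely in $\mathcal S_1$, with sum of norms at most $M\sum s_i=M\|X\|_1$.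

**The case $1<p<\infty$, finite rank $X$** is interpolation. By scaling let $\|X\|_p=1$, and let $Y$ be of finite rank with $\|Y\|_{p'}=1$. Write the singular value decompositions $X=\sum_is_i\langle\cdot,v_i\rangle u_i$ and $Y=\sum_lt_l\langle\cdot,y_l\rangle x_l$, finite sums with $s_i,t_l>0$ and $\sum s_i^p=1=\sum t_l^{p'}$. Put
$$X_z=\sum_is_i^{pz}\langle\cdot,v_i\rangle u_i,\qquad Y_z=\sum_lt_l^{p'(1-z)}\langle\cdot,y_l\rangle x_l,\qquad F(z)=\operatorname{tr}\big(\Phi(X_z)Y_z\big).$$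
By linearity $F$ is a finite sum of terms $\text{const}\cdot s_i^{pz}t_l^{p'(1-z)}$. So it is entire, and it is bounded on $0\le\operatorname{Re}z\le1$. On $\operatorname{Re}z=0$ the numbers $s_i^{pz}$ are unimodular, so $\|X_z\|\le1$, and $\|Y_z\|_1=\sum t_l^{p'}=1$; by the case $p=\infty$, $|F(z)|\le M$. On $\operatorname{Re}z=1$, $\|X_z\|_1=\sum s_i^p=1$ and $\|Y_z\|\le1$; by the case $p=1$, $|F(z)|\le M$. By the three lines theorem $|F(1/p)|\le M$. At $z=1/p$ we have $pz=1$ and $p'(1-z)=1$, so $X_z=X$, $Y_z=Y$, and $|\operatorname{tr}(\Phi(X)Y)|\le M$. By the duality fact, $\|\Phi(X)\|_p\le M$.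

**The case $1<p<\infty$, general $X$.** Take finite rank $X_n\to X$ in $\mathcal S_p$. By the case $p=\infty$, $\Phi(X_n)\to\Phi(X)$ in operator norm. By the finite rank case, $(\Phi(X_n))$ is Cauchy in $\mathcal S_p$, so it converges there, necessarily to $\Phi(X)$, and (10) passes to the limit. $\square$

Each of $A,B$ is tested both ways, $AA^*$ and $A^*A$, because the two endpoints need different orders. This will matter in Step 2.

## 7. The estimate for doubly commuting pairs: proof of Theorem 1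

**Step 0: reduction to trigonometric polynomials.** The point is to have only finite sums. Let $f_N$ be the product Fejér means of $f$. They are averages of rotates of $f$ against a probability density on $\mathbb T^2$, and the metric is invariant under rotations, so $\|f_N\|_{\operatorname{Lip}}\le L$. Also $f_N\to f$ uniformly. By (3), $f_N(T_i,R_i)\to f(T_i,R_i)$ in operator norm. So $Z_N:=f_N(T_1,R_1)-f_N(T_2,R_2)$ converges in norm to $Z:=f(T_1,R_1)-f(T_2,R_2)$. Suppose (5) is known for all $f_N$. Then $\|Z_N\|_p\le M$, where $M$ is the right side of (5) for $f$. If $p=\infty$, then $\|Z\|\le M$ at once. If $p<\infty$, then for every finite rank $Y$ we have $|\operatorname{tr}(ZY)|=\lim|\operatorname{tr}(Z_NY)|\le M\|Y\|_{p'}$, and the duality fact gives $Z\in\mathcal S_p$, $\|Z\|_p\le M$. From now on $f$ is a trigonometric polynomial with $\|f\|_{\operatorname{Lip}}\le L$.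

**Step 1: splitting into four sums.** We change one operator at a time, and separate positive from negative powers. With $X=T_1-T_2$ and $Y=R_1-R_2$,
$$f(T_1,R_1)-f(T_2,R_2)=\underbrace{\sum_{m,n}\hat f(m,n)\big(T_1^{(m)}-T_2^{(m)}\big)R_1^{(n)}}_{\Sigma_1}+\underbrace{\sum_{m,n}\hat f(m,n)\,T_2^{(m)}\big(R_1^{(n)}-R_2^{(n)}\big)}_{\Sigma_2}. \tag{11}$$
The terms with $m=0$ in $\Sigma_1$ and $n=0$ in $\Sigma_2$ vanish. Write $\Sigma_1=\Sigma_1^++\Sigma_1^-$ for the parts $m\ge1$ and $m\le-1$, and $\Sigma_2=\Sigma_2^++\Sigma_2^-$ for $n\ge1$ and $n\le-1$. The mixed products such as $T_2^{(m)}R_1^{(n)}$ are just products of operators: no calculus for the pair $(T_2,R_1)$ is used.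

**Step 2: the bound for $\Sigma_1^+$.** The aim is
$$\|\Sigma_1^+\|_p\le L\,\kappa(T_1,T_2)\,\|X\|_p . \tag{12}$$

*The operator-valued derivative.* Let $h(\zeta,w)=\sum_{m,n}m\hat f(m,n)\zeta^mw^n$, which is $-i\,\partial_\theta f(e^{i\theta},w)$ at $e^{i\theta}=\zeta$. Since $|e^{i(\theta+t)}-e^{i\theta}|\le|t|$, we have $|h|\le L$ on $\mathbb T^2$. Put
$$G(\zeta)=\sum_{m,n}m\hat f(m,n)\,\zeta^mR_1^{(n)} .$$
If $(U_1,V_1)$ is a commuting unitary dilation of $(T_1,R_1)$, then $G(\zeta)$ is the compression of $h(\zeta,V_1)$ to $\mathcal H$, so $\|G(\zeta)\|\le\sup_w|h(\zeta,w)|\le L$. This is how the supremum over $w$ that blocked us in Section 5 is absorbed: we take it after summing over $m$. Moreover $T_1$ commutes with $R_1$ and $R_1^*$, hence with $G(\zeta)$.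

*The sandwich.* For $0\le\tau<1$ put
$$I(\tau)=\int_{\mathbb T}\bar\zeta(1-\tau\bar\zeta T_2)^{-1}\,X\,(1-\tau\bar\zeta T_1)^{-1}G(\zeta)\,d\mu(\zeta).$$
Expand both Neumann series, which converge uniformly in $\zeta$. Integration keeps only the terms with $m=j+k+1$, so
$$I(\tau)=\sum_{j,k\ge0}\tau^{j+k}(j+k+1)\sum_n\hat f(j+k+1,n)\,T_2^jXT_1^kR_1^{(n)} .$$
This is a finite sum, a polynomial in $\tau$ with coefficients in $\mathcal S_p$. As in Section 1, $\int_0^1(j+k+1)\tau^{j+k}\,d\tau=1$ and $\sum_{j+k=m-1}T_2^jXT_1^k=T_1^m-T_2^m$, so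
$$\int_0^1I(\tau)\,d\tau=\sum_{m\ge1}\sum_n\hat f(m,n)\,(T_1^m-T_2^m)R_1^{(n)}=\Sigma_1^+ .$$

*The Lemma.* Fix $\tau$ and put $A(\zeta)=\bar\zeta(1-\tau\bar\zeta T_2)^{-1}$, $C(\zeta)=(1-\tau\bar\zeta T_1)^{-1}$ and $B(\zeta)=C(\zeta)G(\zeta)$. Then $I(\tau)=\int AXB\,d\mu$. By orthogonality of the powers of $\zeta$,
$$\int AA^*=\sum_{j\ge0}\tau^{2j}T_2^jT_2^{*j},\qquad\int A^*A=\sum_{j\ge0}\tau^{2j}T_2^{*j}T_2^j ,$$
so $\alpha=N_{T_2}(\tau)$. In the same way $\int CC^*$ and $\int C^*C$ have norms at most $N_{T_1}(\tau)$. For $B$ we need both orders. First,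
$$BB^*=CGG^*C^*\le L^2CC^* ,$$
with no commutation needed. In the other order, $B^*B=G^*C^*CG$ has $G$ on the outside, and $G^*G\le L^2$ cannot be inserted. But $G$ commutes with $T_1$, so $B=GC$ as well, and
$$B^*B=C^*G^*GC\le L^2C^*C .$$
This is where double commutation enters. Integrating, $\beta\le L^2N_{T_1}(\tau)$. By (10), $\|I(\tau)\|_p\le L\sqrt{N_{T_1}(\tau)N_{T_2}(\tau)}\,\|X\|_p$, and integrating over $\tau\in(0,1)$ gives (12).

**Step 3: the bound for $\Sigma_1^-$.** We reduce it to Step 2 by reflection. Let $\tilde f(z,w)=f(\bar z,w)$. Its Fourier coefficients are $\hat f(-m,n)$, and it has the same Lipschitz norm as $f$. The pairs $(T_i^*,R_i)$ are doubly commuting contractions. Since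
$$\Sigma_1^-=\sum_{m\ge1}\sum_n\hat f(-m,n)\big((T_1^*)^m-(T_2^*)^m\big)R_1^{(n)},$$
it is the sum "$\Sigma_1^+$" for $\tilde f$ and these pairs. Step 2, with $N_{T^*}=N_T$ and $\|X^*\|_p=\|X\|_p$, gives $\|\Sigma_1^-\|_p\le L\,\kappa(T_1,T_2)\|X\|_p$.

**Step 4: the bounds for $\Sigma_2^\pm$.** Now the spectator operator is $T_2$ and it stands on the left, so the derivative must go into $A$. Put
$$H(\omega)=\sum_{m,n}n\hat f(m,n)\,\omega^nT_2^{(m)} .$$
As before, $H(\omega)$ is the compression of $\big(-i\,\partial_\phi f(\cdot,e^{i\phi})\big)\big|_{e^{i\phi}=\omega}$ applied to $U_2$, for a commuting unitary dilation $(U_2,V_2)$ of $(T_2,R_2)$. So $\|H(\omega)\|\le L$. Also $H(\omega)$ commutes with $R_2$, since $R_2$ commutes with $T_2$ and $T_2^*$. Put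
$$J(\tau)=\int_{\mathbb T}\bar\omega\,H(\omega)(1-\tau\bar\omega R_2)^{-1}\,Y\,(1-\tau\bar\omega R_1)^{-1}\,d\mu(\omega).$$
Expanding, only $n=j+k+1$ survives, and
$$J(\tau)=\sum_{j,k\ge0}\tau^{j+k}(j+k+1)\sum_m\hat f(m,j+k+1)\,T_2^{(m)}R_2^jYR_1^k ,$$
again a finite sum with coefficients in $\mathcal S_p$. So $\int_0^1J(\tau)\,d\tau=\sum_{n\ge1}\sum_m\hat f(m,n)\,T_2^{(m)}(R_1^n-R_2^n)=\Sigma_2^+$.

Apply the Lemma with $D(\omega)=(1-\tau\bar\omega R_2)^{-1}$, $A=\bar\omega HD=\bar\omega DH$ and $B=(1-\tau\bar\omega R_1)^{-1}$. Then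
$$AA^*=DHH^*D^*\le L^2DD^*,\qquad A^*A=D^*H^*HD\le L^2D^*D ,$$
so $\alpha\le L^2N_{R_2}(\tau)$, and $\beta=N_{R_1}(\tau)$. Hence $\|J(\tau)\|_p\le L\sqrt{N_{R_1}(\tau)N_{R_2}(\tau)}\,\|Y\|_p$, and $\|\Sigma_2^+\|_p\le L\,\kappa(R_1,R_2)\|Y\|_p$. For $\Sigma_2^-$ pass to the doubly commuting pairs $(T_i,R_i^*)$ and the function $f(z,\bar w)$, as in Step 3; the bound is the same.

**Step 5: conclusion.** Adding the four bounds proves (5). If $T_2,R_2$ are strict, then (4) and the monotonicity of $K$ give $\kappa(T_1,T_2)\le K(\|T_2\|)$ and $\kappa(R_1,R_2)\le K(\|R_2\|)$. Bounding $\|X\|_p$ and $\|Y\|_p$ by their maximum gives (6). $\blacksquare$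

## 8. Logarithmic growth of the constant: proof of Theorem 2

**Step 1: upper bound by $K$.** If $\|T_2\|\le a$ and $\|R_2\|\le b$, then (6) and the monotonicity of $K$ give $D_p(a,b)\le2(K(a)+K(b))$.

**Step 2: $K(r)\le2\log\frac4{1-r}$ for $0\le r<1$.** This turns the elliptic integral into a logarithm. Let $0<r<1$. Since $(1+\tau)(1+r\tau)\ge1$, we have $(1-\tau^2)(1-r^2\tau^2)\ge(1-\tau)(1-r\tau)$. Substitute $u=\sqrt{1-\tau}$, so that $d\tau=-2u\,du$ and $1-r\tau=1-r+ru^2$:
$$K(r)\le\int_0^1\frac{d\tau}{\sqrt{(1-\tau)(1-r\tau)}}=2\int_0^1\frac{du}{\sqrt{1-r+ru^2}}=\frac2{\sqrt r}\log\frac{1+\sqrt r}{\sqrt{1-r}}=\frac1{\sqrt r}\log\frac{(1+\sqrt r)^2}{1-r}. \tag{13}$$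
The middle integral is $\frac{1}{\sqrt r}\log\big(\sqrt r\,u+\sqrt{1-r+ru^2}\big)$ between $0$ and $1$. If $r\ge\frac14$, then $\frac1{\sqrt r}\le2$ and $(1+\sqrt r)^2\le4$, and the claim follows. If $r<\frac14$, then (13) at $\frac14$ gives $K(r)\le K(\tfrac14)\le2\log\frac{9/4}{3/4}=2\log3\le2\log\frac4{1-r}$.

Consequently $2(K(a)+K(b))\le4K(c)\le8\log\frac4{1-c}$.

**Step 3: lower bounds.** For $f(z,w)=z$ the Lipschitz norm is $1$. Take $T_2=R_2=R_1=0$ and $T_1=\frac12P$ with $P$ a rank-one projection. Then $f(T_1,R_1)-f(T_2,R_2)=T_1-T_2$, so $D_p(a,b)\ge1$.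

For the logarithm, let $P$ be a rank-one projection, $T_2=aI$, $T_1=aI+sP$ with $0<s<1-a$, and $R_1=R_2=0$. The range of $P$ and its complement reduce everything, so $f_0(T_1,0)-f_0(T_2,0)=(u(a+s)-u(a))P$, while $\|T_1-T_2\|_p=s$ and $\|f_0\|_{\operatorname{Lip}}\le1$. Hence $D_p(a,b)\ge|u(a+s)-u(a)|/s$. Letting $s\to0$ and using (8), $D_p(a,b)\ge|u'(a)|\ge\frac2\pi\log\frac1{1-a}$. Exchanging the roles of the variables, with $|1-w|$ in place of $|1-z|$, gives the same with $b$. $\blacksquare$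

## 9. Spectrum on the unit circle: proof of Theorem 3

**Part (a).** We look for a diagonal perturbation that is barely in $\mathcal S_p$ and leaves it after the logarithmic loss in (9). For $k\ge2$ let
$$\varepsilon_k=(k+1)^{-1/p}\big(\log(k+1)\big)^{-\frac12-\frac1p} .$$
Since $\log3>1$, we have $\varepsilon_k\in(0,1)$. On $\ell^2$, with basis indexed by $k\ge2$, let $T_2=\operatorname{diag}(1-\varepsilon_k)$, $T_1=I$ and $R_1=R_2=0$. Then
$$\|T_1-T_2\|_p^p=\sum_k\varepsilon_k^p=\sum_k\frac1{(k+1)\log^{1+p/2}(k+1)}<\infty .$$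
The Fourier series of $f_0$ converges absolutely, so it may be applied to diagonal operators entry by entry: $f_0(T_2,0)=\operatorname{diag}(u(1-\varepsilon_k))$ and $f_0(T_1,0)=u(1)I=0$. Since $\log(k+1)\ge1$, we have $\log\frac1{\varepsilon_k}\ge\frac1p\log(k+1)$, and (9) gives $u(1-\varepsilon_k)\ge\frac2{\pi p}\,\varepsilon_k\log(k+1)$. Hence
$$\sum_ku(1-\varepsilon_k)^p\ge\Big(\frac2{\pi p}\Big)^p\sum_k\frac{\log^p(k+1)}{(k+1)\log^{1+p/2}(k+1)}=\Big(\frac2{\pi p}\Big)^p\sum_k\frac1{(k+1)\log^{1-p/2}(k+1)}=\infty,$$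
because $1-\frac p2<1$. So $f_0(T_1,0)-f_0(T_2,0)\notin\mathcal S_p$.

**Part (b), sufficiency.** If $\rho(T_2)<1$, then (4) bounds $\kappa(T_1,T_2)$ by $\frac\pi2(\sum_j\|T_2^j\|^2)^{1/2}$. Since $R_2=0$ is strict, $\kappa(R_1,0)\le K(0)=\frac\pi2$. Theorem 1 gives a constant depending only on $T_2$.

**Part (b), necessity.** Here we plant the scalar example of Section 4 inside an approximate eigenvector. Suppose $\rho(T_2)=1$ and a constant $d$ exists. Pick $\lambda\in\sigma(T_2)\cap\mathbb T$. Replacing $f(z,w)$ by $f(\lambda z,w)$ and $T_i$ by $\bar\lambda T_i$ changes neither the Lipschitz norms, nor the operators $f(T_i,R_i)$, nor $\|T_1-T_2\|_p$; so we may assume $\lambda=1$.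

As $\sigma(T_2)$ lies in the closed unit disc, $1$ is a boundary point of it, hence an approximate eigenvalue: there are unit vectors $x_n$ with $\delta_n:=\|T_2x_n-x_n\|\to0$. Since $T_2$ is a contraction, the adjoint nearly fixes $x_n$ too:
$$\|T_2^*x_n-x_n\|^2\le2-2\operatorname{Re}\langle T_2x_n,x_n\rangle=2\operatorname{Re}\langle x_n-T_2x_n,x_n\rangle\le2\delta_n .$$
Let $P=\langle\cdot,x_n\rangle x_n$ and $P^\perp=I-P$. For $0\le a\le1$ let $T_a^{(n)}=aP+P^\perp T_2P^\perp$, a contraction reduced by the line spanned by $x_n$. Then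
$$T_2-T_1^{(n)}=P(T_2-I)P+P^\perp(T_2-I)P+P(T_2-I)P^\perp .$$
The three terms have rank at most $1$, and norms at most $\delta_n$, $\delta_n$ and $\|(T_2^*-I)x_n\|\le\sqrt{2\delta_n}$. For operators of rank at most one $\|\cdot\|_p$ is the operator norm, so
$$\|T_2-T_1^{(n)}\|_p\le\eta_n:=2\delta_n+\sqrt{2\delta_n},\qquad\|T_2-T_a^{(n)}\|_p\le(1-a)+\eta_n .$$
The operators $T_a^{(n)}$ and $T_1^{(n)}$ agree on the complement of $x_n$ and act as $a$ and $1$ on $x_n$. The calculus respects orthogonal sums, so $f_0(T_a^{(n)},0)-f_0(T_1^{(n)},0)=u(a)P$. Apply the assumed inequality twice, with $R_1=R_2=0$ and with $T_a^{(n)}$ and then $T_1^{(n)}$ in the role of $T_1$: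
$$u(a)\le\|f_0(T_a^{(n)},0)-f_0(T_2,0)\|_p+\|f_0(T_2,0)-f_0(T_1^{(n)},0)\|_p\le d\,(1-a+2\eta_n).$$
Let $n\to\infty$: $u(a)\le d(1-a)$ for all $a\in[0,1)$. But (9) gives $u(a)\ge\frac2\pi(1-a)\log\frac1{1-a}$, a contradiction as $a\to1$.

**Part (c), sufficiency.** This is (4), applied to both $T_2$ and $R_2$, together with Theorem 1.

**Part (c), necessity.** In finite dimension we can use an exact eigenspace, which $R_2$ respects. Let $\rho(T_2)=1$, let $\lambda\in\mathbb T$ be an eigenvalue of $T_2$, and let $E=\ker(T_2-\lambda)$. For $x\in E$,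
$$\|T_2^*x-\bar\lambda x\|^2\le2\|x\|^2-2\operatorname{Re}\langle T_2^*x,\bar\lambda x\rangle=2\|x\|^2-2\operatorname{Re}\langle x,\bar\lambda T_2x\rangle=0,$$
because $\bar\lambda T_2x=x$. So $T_2^*$ maps $E$ into $E$, and $E$ reduces $T_2$. Since $R_2$ and $R_2^*$ commute with $T_2$, both leave $E$ invariant, so $E$ reduces $R_2$ as well, and $P_E$ commutes with $R_2$ and $R_2^*$.

For $0\le a<1$ put $T_1=a\lambda P_E+T_2P_E^\perp$ and $R_1=R_2$. Then $T_1$ is a contraction commuting with $R_2$ and $R_2^*$, so $(T_1,R_1)$ is a doubly commuting pair. Let $f(z,w)=|z-\lambda|=f_0(\bar\lambda z,w)$, with Lipschitz norm at most $1$. Since $f$ depends only on $z$, $f(T_i,R_i)=f_0(\bar\lambda T_i,R_i)$ depends only on $T_i$. On $E$ it is $u(a)$ for $i=1$ and $u(1)=0$ for $i=2$; on $E^\perp$ the two agree. Therefore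
$$f(T_1,R_1)-f(T_2,R_2)=u(a)P_E,\qquad\|T_1-T_2\|_p=(1-a)(\dim E)^{1/p},\qquad R_1-R_2=0 .$$
By (9) the ratio of the norms is $\frac{u(a)}{1-a}\ge\frac2\pi\log\frac1{1-a}\to\infty$ as $a\to1$, so no constant exists. If instead $\rho(R_2)=1$, exchange the roles of the two operators and use $|w-\lambda|$. $\blacksquare$

**Remark.** Part (c) is stated only for finite-dimensional $\mathcal H$, and part (b) only for $R_2=0$. It is not claimed here that $\rho(T_2),\rho(R_2)<1$ is necessary for arbitrary doubly commuting pairs on infinite-dimensional spaces.
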